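\title{Gram determinants of one-cup standard modules of the Kadar--Yu algebras}

\begin{abstract}
The Kadar--Yu algebras $J_{l,n}(\alpha)$ are subalgebras of the Brauer algebra that contain the Temperley--Lieb algebra. We prove conjectured closed formulae for the Gram determinants of their standard modules with one cup, labeled by the trivial or the sign representation of $S_{l+2}$. The Gram matrix is indexed by the edges of a complete graph with a path attached. Up to a diagonal change of signs it factors through an incidence matrix of this graph, which reduces its determinant to one indexed by the vertices. The same argument gives a formula for an arbitrary rooted graph with a path attached, and the corank of the Gram matrix at every complex value of $\alpha$.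
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The Gram matrices}

Let $\alpha$ be an indeterminate. The Brauer algebra $B_n(\alpha)$ has a basis of diagrams, the perfect matchings of two rows of $n$ points; diagrams are multiplied by stacking, and each closed loop is replaced by a factor $\alpha$. The diagram $U_i$ joins $i$ to $i+1$ in each row, the diagram $s_i$ crosses the lines $i$ and $i+1$, and all their other lines are vertical. For an integer $l\ge-1$, the Kadar--Yu algebra $J_{l,n}=J_{l,n}(\alpha)$ is the subalgebra of $B_n(\alpha)$ generated by $U_1,\dots,U_{n-1}$ and $s_1,\dots,s_{l+1}$. For $l=-1$ no transposition occurs and $J_{-1,n}$ is the Temperley--Lieb algebra.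

Let $n\ge l+4$ and let $\lambda$ be the trivial representation $(l+2)$ or the sign representation $(1^{l+2})$ of $S_{l+2}$. The standard module $\Delta_n(n-2,\lambda)$ is built from half-diagrams with one cup and $n-2$ through lines, and it carries a contravariant form: $\langle xv,w\rangle=\langle v,x^*w\rangle$, where $x^*$ is the reflection of the diagram $x$ that exchanges the two rows. The radical of such a form is a submodule, so the values of $\alpha$ at which the Gram determinant vanishes are values at which a submodule becomes visible, and the corank of the Gram matrix is the dimension of that submodule. The Gram matrix has an explicit description. We take it as our definition and use nothing else about the algebra. The description makes sense for any graph.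

\begin{definition}\label{def:G}
Let $\Gamma$ be a finite simple graph with vertex set $\{1,\dots,n\}$, its edges being two-element subsets. The matrices $G^+_\Gamma$ and $G^-_\Gamma$ have rows and columns indexed by the edges of $\Gamma$. The entry at $(a,b)$ is $\alpha$ if $a=b$ and $0$ if $a\cap b=\emptyset$. If $a=\{p,q\}$ and $b=\{q,r\}$ with $p\ne r$, the entry is $1$ in $G^+_\Gamma$ and $(-1)^N$ in $G^-_\Gamma$, where $N$ is the number of vertices outside $a\cup b$ that lie strictly between $p$ and $r$. The determinant of an empty matrix is $1$.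
\end{definition}

For $n\ge l+3$ let $\Gamma_{l,n}$ be the graph on $\{1,\dots,n\}$ whose edges are the pairs $\{i<j\}$ with $j=i+1$ or $j\le l+3$. Thus $\Gamma_{l,n}$ is the complete graph on $\{1,\dots,l+3\}$ with the path $l+3,l+4,\dots,n$ attached; we call this path the \emph{tail}. Write $G^\pm_{l,n}=G^\pm_{\Gamma_{l,n}}$. For $n\ge l+4$, the Gram matrix of $\Delta_n(n-2,\lambda)$ is $G^+_{l,n}$ when $\lambda=(l+2)$ and $G^-_{l,n}$ when $\lambda=(1^{l+2})$.

The entries come from gluing half-diagrams. An edge is the position of the cup. Gluing $a$ to $a$ closes one loop, which gives $\alpha$. Gluing disjoint cups leaves fewer than $n-2$ through lines, which gives $0$. Gluing $\{p,q\}$ to $\{q,r\}$ produces one line that runs from position $p$ through $q$ to position $r$ and passes the $N$ straight lines in between (Figure~\ref{fig:pairing}). The through lines are then permuted by a cycle of length $N+1$, which acts by $1$ in the trivial representation and by $(-1)^N$ in the sign representation. In $\Gamma_{l,n}$ one has $N=0$ unless $p,q,r\le l+4$,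 so the cycle moves only the first $l+2$ lines; the condition $n\ge l+4$ says that there are at least $l+2$ lines for $S_{l+2}$ to permute.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\foreach \x in {1,2,3,4} {\fill (\x,0) circle (2pt); \node[left] at (\x,0) {\small $\x$};}
\draw[very thick] (1,-1.1) -- (1,0) .. controls (1,0.9) and (3,0.9) .. (3,0) .. controls (3,-0.7) and (4,-0.7) .. (4,0) -- (4,1.1);
\draw (2,-1.1) -- (2,1.1);
\end{tikzpicture}
\caption{The half-diagram with cup $\{1,3\}$ (above the points) glued to the half-diagram with cup $\{3,4\}$ (below). The thick line runs from position $1$ through $3$ to position $4$ and crosses the straight line at position $2$. The two through lines are transposed, so the entry is $1$ for the trivial representation and $-1$ for the sign representation.}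
\label{fig:pairing}
\end{figure}

\subsection{What to expect}

Define polynomials $P_j=P_j(\alpha)$ for $j\ge-1$ by $P_{-1}=-1$, $P_0=0$ and
\begin{equation}\label{eq:rec}
\alpha P_j=P_{j+1}+P_{j-1}\qquad(j\ge0).
\end{equation}
So $P_1=1$, $P_2=\alpha$, $P_3=\alpha^2-1$, and $P_j(\alpha)=U_{j-1}(\alpha/2)$ for $j\ge1$, where $U_{j-1}$ here denotes the Chebyshev polynomial of the second kind. A sequence $(f_j)$ with $f_{j+1}=\alpha f_j-f_{j-1}$ is said to satisfy the \emph{Chebyshev recursion}. Expansion along the last row shows that the $r\times r$ tridiagonal matrix with diagonal entries $\alpha$ and off-diagonal entries $1$ has determinant $P_{r+1}$.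

For $l=-1$ the graph $\Gamma_{-1,n}$ is a path, both matrices are tridiagonal of this kind and of size $n-1$, and $\det G^\pm_{-1,n}=P_n$. For general $l$ and $n\ge l+5$, the last edge $\{n-1,n\}$ meets only the edge $\{n-2,n-1\}$, with entry $1$, and the same expansion gives
\[
\det G^\pm_{l,n}=\alpha\det G^\pm_{l,n-1}-\det G^\pm_{l,n-2}.
\]
The dependence on $n$ is therefore harmless. The difficulty is the dependence on $l$: the recursion starts from determinants of size about $l^2/2$. The permutations of $1,\dots,l+2$ are symmetries of $\Gamma_{l,n}$, so one expects a few linear factors of high multiplicity that do not see the tail, times a polynomial whose degree grows with the tail. It is known that for $n\ge l+4$ the determinant is indeed a product of a factor independent of $n$ and a reduced factor that satisfies the Chebyshev recursion in $n$. The question is what the factors are.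

\subsection{Results}

For $n\ge l+3$ put $k=n-l-4\ge-1$ and define
\begin{align*}
C^+_l&=(\alpha+l-1)^{l+1}(\alpha-2)^{l(l+3)/2},\\
C^-_l&=(\alpha-l-1)^{l+1}(\alpha+2)^{(l+1)(l+2)/2},\\
R^+_{l,n}&=P_{k+4}+(3l+1)P_{k+3}+(2l^2-l-2)P_{k+2}-(l+1)\bigl((2l-1)P_{k+1}+P_k\bigr),\\
R^-_{l,n}&=P_{k+3}-(l+1)\bigl(P_{k+2}+P_{k+1}\bigr).
\end{align*}
The formulae of the first theorem were obtained by direct computation of the cases $n=l+4$ and $n=l+5$ with $l\le12$. That they hold for all $l$ is a conjecture posed in the paper of Morris and Martin~\cite{MM}.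

\begin{theorem}\label{thm:main}
For all $n\ge l+4$,
\[
\det G^+_{l,n}=C^+_l\,R^+_{l,n}\quad(l\ge0),\qquad
\det G^-_{l,n}=C^-_l\,R^-_{l,n}\quad(l\ge-1).
\]
\end{theorem}

Both sides lie in $\mathbb Z[\alpha]$, so the identities persist when $\alpha$ is specialized to an element of any commutative ring. The formulae extend one step beyond the range of the conjecture, in $n$ and in $l$.

\begin{theorem}\label{thm:boundary}
The formulae of Theorem~\ref{thm:main} also hold for $n=l+3$. The formula for $G^+_{l,n}$ also holds for $l=-1$, as an identity in $\mathbb Q(\alpha)$.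
\end{theorem}

Both theorems are special cases of a formula in which the complete graph is replaced by any graph. For a graph $H$ let $A_H$ be its adjacency matrix and $D_H$ the diagonal matrix of its vertex degrees.

\begin{theorem}\label{thm:rooted}
Let $H$ be a finite simple graph on $\{1,\dots,m\}$ with $e$ edges, let $r\ge0$, and let $\Gamma$ be $H$ together with the path $m,m+1,\dots,m+r$. Let
\[
X^+_H=(\alpha-2)I+D_H+A_H,\qquad X^-_H=(\alpha+2)I-D_H+A_H,
\]
and let $Y^\pm_H$ be obtained from $X^\pm_H$ by deleting row and column $m$. Then, in $\mathbb Q(\alpha)$,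
\begin{align*}
\det G^+_\Gamma&=(\alpha-2)^{e-m}\bigl[(P_{r+1}-P_r)\det X^+_H+(\alpha-2)P_r\det Y^+_H\bigr],\\
\det G^-_\Gamma&=(\alpha+2)^{e-m}\bigl[(P_{r+1}+P_r)\det X^-_H-(\alpha+2)P_r\det Y^-_H\bigr].
\end{align*}
In particular both sequences satisfy the Chebyshev recursion in $r$.
\end{theorem}

The last result describes the degenerate values of $\alpha$. The corank of a square matrix is the dimension of its kernel, and $[\,\cdot\,]$ equals $1$ if the enclosed condition holds and $0$ otherwise.

\begin{theorem}\label{thm:corank}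
Let $n\ge l+4$ and $k=n-l-4$, with $l\ge0$ in the statements about $G^+_{l,n}$, $R^+_{l,n}$ and $l\ge-1$ in the statements about $G^-_{l,n}$, $R^-_{l,n}$.
\begin{enumerate}
\item[(a)] All roots of $R^+_{l,n}$ and of $R^-_{l,n}$ are real and simple.
\item[(b)] For every $\alpha_0\in\mathbb C$,
\begin{align*}
\operatorname{corank}G^+_{l,n}(\alpha_0)&=(l+1)[\alpha_0=1-l]+\tfrac{l(l+3)}2[\alpha_0=2]+[R^+_{l,n}(\alpha_0)=0],\\
\operatorname{corank}G^-_{l,n}(\alpha_0)&=(l+1)[\alpha_0=l+1]+\tfrac{(l+1)(l+2)}2[\alpha_0=-2]+[R^-_{l,n}(\alpha_0)=0].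
\end{align*}
\item[(c)] $R^+_{l,n}(2)=2(l+1)(l+2)\ne0$ and $R^-_{l,n}(-2)=(-1)^kn\ne0$.
\item[(d)] $1-l$ is a root of $R^+_{l,n}$ exactly when $l=0$ and $3\mid n$, or $l=1$ and $2\mid n$, or $l=2$ and $n\equiv2\pmod 3$.
\item[(e)] $l+1$ is a root of $R^-_{l,n}$ exactly when $l=0$ and $3\mid n$, or $l=-1$ and $2\mid n$.
\end{enumerate}
\end{theorem}

Consequently $C^\pm_l$ and $R^\pm_{l,n}$ are coprime except in the cases with $l\ge0$ listed in (d) and (e); the case $l=-1$ of (e) is no exception because $C^-_{-1}=1$.

Section~\ref{sec:example} carries out the proof for $l=0$, $n=4$. Section~\ref{sec:incidence} passes from edges to vertices, Section~\ref{sec:tail} removes the tail and proves Theorem~\ref{thm:rooted}, Section~\ref{sec:clique} specializes to the complete graph and proves Theorems~\ref{thm:main} and~\ref{thm:boundary}, and Section~\ref{sec:corank} proves Theorem~\ref{thm:corank}. The known factorization mentioned above is not used.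

\section{A triangle with a pendant edge}\label{sec:example}

Let $l=0$ and $n=4$. The graph $\Gamma=\Gamma_{0,4}$ is the triangle on $1,2,3$ with the extra edge $\{3,4\}$. In the order $12,13,23,34$ of the edges,
\[
G^+=\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&1\\1&1&\alpha&1\\0&1&1&\alpha\end{pmatrix},\qquad
G^-=\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&-1\\1&1&\alpha&1\\0&-1&1&\alpha\end{pmatrix}.
\]
The entry $-1$ is the gluing in Figure~\ref{fig:pairing}.

Off the diagonal, $G^+$ records the number of common vertices of two edges. This number is an inner product: if $B_+$ is the vertex-by-edge matrix whose column $\{i,j\}$ has $1$ in rows $i$ and $j$, then $G^+=(\alpha-2)I+B_+^TB_+$. Here $B_+$ is square, so $B_+^TB_+$ and $B_+B_+^T=D_\Gamma+A_\Gamma$ have the same characteristic polynomial, and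
\[
\det G^+=\det\begin{pmatrix}\alpha&1&1&0\\1&\alpha&1&0\\1&1&\alpha+1&1\\0&0&1&\alpha-1\end{pmatrix}.
\]
The new matrix has the same size, but the triangle and the tail now interact through one pair of entries only. Let $X$ be the $3\times3$ matrix with diagonal $\alpha$ and all other entries $1$, and let $Y$ be its upper left $2\times2$ block; then $\det X=(\alpha-1)^2(\alpha+2)$ and $\det Y=\alpha^2-1$. The upper left $3\times3$ block above has determinant $\det X+\det Y$ by linearity in its last row. Expanding along the last row of the $4\times4$ matrix,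
\begin{align*}
\det G^+&=(\alpha-1)(\det X+\det Y)-\det Y\\
&=(\alpha-1)\bigl[(\alpha^3-3\alpha+2)+(\alpha^2-1)-(\alpha+1)\bigr]=(\alpha-1)\,\alpha\,(\alpha^2+\alpha-4).
\end{align*}

The signs in $G^-$ depend on the positions of vertices outside the two edges, so they are not visibly inner products. Multiply the row and the column of each edge $\{i,j\}$ by $(-1)^{i+j}$, that is, conjugate by $S=\operatorname{diag}(-1,1,-1,-1)$. Then
\[
SG^-S=\begin{pmatrix}\alpha&-1&1&0\\-1&\alpha&-1&1\\1&-1&\alpha&1\\0&1&1&\alpha\end{pmatrix}=(\alpha+2)I-B_-^TB_-,\qquad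
B_-=\begin{pmatrix}1&1&0&0\\-1&0&1&0\\0&-1&-1&1\\0&0&0&-1\end{pmatrix}.
\]
The matrix $B_-B_-^T=D_\Gamma-A_\Gamma$ is the Laplacian of $\Gamma$. It has the eigenvectors $(1,1,1,1)$, $(1,1,0,-2)$, $(1,-1,0,0)$, $(1,1,-3,1)$ with eigenvalues $0,1,3,4$. Hence
\[
\det G^-=(\alpha+2)(\alpha+1)(\alpha-1)(\alpha-2).
\]
This agrees with Theorem~\ref{thm:main}, where $C^-_0=(\alpha-1)(\alpha+2)$ and $R^-_{0,4}=P_3-P_2-P_1=\alpha^2-\alpha-2$.

\section{From edges to vertices}\label{sec:incidence}

Let $\Gamma$ be any finite simple graph on $\{1,\dots,n\}$ with $E$ edges, and write $A=A_\Gamma$, $D=D_\Gamma$. We treat both cases at once with a sign $\varepsilon\in\{+1,-1\}$, written $\pm$ in superscripts and subscripts. The matrices of Theorem~\ref{thm:rooted} are then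
\[
X^\varepsilon_\Gamma=(\alpha-2\varepsilon)I_n+\varepsilon D+A .
\]
Let $B_\varepsilon$ be the $n\times E$ matrix whose column $\{i<j\}$ has $1$ in row $i$, $\varepsilon$ in row $j$ and $0$ elsewhere; $B_+$ and $B_-$ are the unsigned and the oriented incidence matrix. The $(i,i)$ entry of $B_\varepsilon B_\varepsilon^T$ counts the edges at $i$, and for $i\neq j$ the $(i,j)$ entry is $\varepsilon$ if $\{i,j\}$ is an edge and $0$ otherwise. So $B_\varepsilon B_\varepsilon^T=D+\varepsilon A$. Finally let $S_+=I_E$, and let $S_-$ be the diagonal matrix with entry $(-1)^{i+j}$ at the edge $\{i,j\}$.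

\begin{lemma}\label{lem:factor}
$S_\varepsilon G^\varepsilon_\Gamma S_\varepsilon=(\alpha-2\varepsilon)I_E+\varepsilon B_\varepsilon^TB_\varepsilon$.
\end{lemma}

\begin{proof}
The diagonal entries of $B_\varepsilon^TB_\varepsilon$ are $2$, so both sides have diagonal entries $\alpha$. Both sides vanish at disjoint edges. Let $a=\{p,q\}$ and $b=\{q,r\}$ with $p\ne r$. For $\varepsilon=+1$ both sides have entry $1$ at $(a,b)$.

Let $\varepsilon=-1$, and put $\beta=1$ if $q$ lies between $p$ and $r$ and $\beta=0$ otherwise. There are $|p-r|-1$ integers strictly between $p$ and $r$, and the only element of $a\cup b$ that can be among them is $q$. So $N=|p-r|-1-\beta$ and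
\[
(-1)^N=-(-1)^{p+r}(-1)^\beta .
\]
Conjugation by $S_-$ multiplies this entry by $(-1)^{p+q}(-1)^{q+r}=(-1)^{p+r}$ and leaves $-(-1)^\beta$, which depends only on the relative order of $p,q,r$. The $(a,b)$ entry of $B_-^TB_-$ is the product of the entries of columns $a$ and $b$ in row $q$. If $\beta=1$, then $q$ is the larger end of one edge and the smaller end of the other, and the product is $-1$. If $\beta=0$, then $q$ is the larger end of both or the smaller end of both, and the product is $+1$. So the entry of $-B_-^TB_-$ is $-(-1)^\beta$ as well.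
\end{proof}

For $\Gamma_{l,n}$ the number of edges is quadratic in $l$ and the number of vertices is linear. Sylvester's determinant identity trades the one for the other: for an $n\times E$ matrix $B$ over $\mathbb Q$ and an indeterminate $t$,
\begin{equation}\label{eq:sylvester}
t^{\,n}\det(tI_E+\varepsilon B^TB)=t^{E}\det(tI_n+\varepsilon BB^T).
\end{equation}
To see it, compute the determinant of $\begin{pmatrix}tI_n&B\\-\varepsilon B^T&I_E\end{pmatrix}$ over $\mathbb Q(t)$ in two ways. Eliminating with the block $I_E$ gives $\det(tI_n+\varepsilon BB^T)$. Eliminating with the block $tI_n$ gives $t^n\det(I_E+\varepsilon t^{-1}B^TB)=t^{\,n-E}\det(tI_E+\varepsilon B^TB)$.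

\begin{proposition}\label{prop:vertex}
In $\mathbb Q(\alpha)$ one has $\det G^\varepsilon_\Gamma=(\alpha-2\varepsilon)^{E-n}\det X^\varepsilon_\Gamma$.
\end{proposition}

\begin{proof}
Since $S_\varepsilon^2=I_E$, conjugation by $S_\varepsilon$ preserves the determinant. Apply Lemma~\ref{lem:factor} and \eqref{eq:sylvester} with $t=\alpha-2\varepsilon$, and note that $\varepsilon B_\varepsilon B_\varepsilon^T=\varepsilon D+A$.
\end{proof}

\section{Cutting off the tail}\label{sec:tail}

The diagonal entry of $X^\varepsilon_\Gamma$ at a vertex of degree $d$ is $\alpha+\varepsilon(d-2)$. It equals $\alpha$ at the inner vertices of a path and $\alpha-\varepsilon$ at a free end. A tail therefore contributes a Chebyshev block with a modified last entry. For $r\ge1$ let $T^\varepsilon_r$ be the determinant of the $r\times r$ tridiagonal matrix with off-diagonal entries $1$ and diagonal $\alpha,\dots,\alpha,\alpha-\varepsilon$, and let $T^\varepsilon_0=1$. Write the last row as $(0,\dots,0,1,\alpha)-\varepsilon(0,\dots,0,0,1)$. By linearity in this row,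
\begin{equation}\label{eq:T}
T^\varepsilon_r=P_{r+1}-\varepsilon P_r\qquad(r\ge0),
\end{equation}
the case $r=0$ being $P_1-\varepsilon P_0=1$.

\begin{proof}[Proof of Theorem~\ref{thm:rooted}]
The graph $\Gamma$ has $n=m+r$ vertices and $E=e+r$ edges, so $E-n=e-m$. By Proposition~\ref{prop:vertex} it suffices to show
\begin{equation}\label{eq:cut}
\det X^\varepsilon_\Gamma=(P_{r+1}-\varepsilon P_r)\det X^\varepsilon_H+\varepsilon(\alpha-2\varepsilon)P_r\det Y^\varepsilon_H .
\end{equation}
For $r=0$ we have $\Gamma=H$, $P_1=1$, $P_0=0$, and \eqref{eq:cut} is a tautology.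

Let $r\ge1$. The block of $X^\varepsilon_\Gamma$ on $\{1,\dots,m\}$ is $X^\varepsilon_H$ with $\varepsilon$ added at position $(m,m)$, because the degree of $m$ has risen by one. By linearity in row $m$ its determinant is $\det X^\varepsilon_H+\varepsilon\det Y^\varepsilon_H$. The block on $\{m+1,\dots,n\}$ has determinant $T^\varepsilon_r$, and $T^\varepsilon_{r-1}$ after its first row and column are deleted. The only nonzero entries outside the two blocks are the entries $1$ at $(m,m+1)$ and $(m+1,m)$. A permutation that contributes to the expansion of $\det X^\varepsilon_\Gamma$ maps as many indices out of $\{1,\dots,m\}$ as into it. So it either preserves both blocks or exchanges $m$ and $m+1$ and preserves what remains of both blocks. Hence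
\[
\det X^\varepsilon_\Gamma=\bigl(\det X^\varepsilon_H+\varepsilon\det Y^\varepsilon_H\bigr)T^\varepsilon_r-\det Y^\varepsilon_H\;T^\varepsilon_{r-1}
=T^\varepsilon_r\det X^\varepsilon_H+\bigl(\varepsilon T^\varepsilon_r-T^\varepsilon_{r-1}\bigr)\det Y^\varepsilon_H .
\]
By \eqref{eq:T} and \eqref{eq:rec},
\[
\varepsilon T^\varepsilon_r-T^\varepsilon_{r-1}=\varepsilon P_{r+1}-2P_r+\varepsilon P_{r-1}=\varepsilon(\alpha-2\varepsilon)P_r ,
\]
and \eqref{eq:cut} follows. The right side of \eqref{eq:cut} is a combination of $P_{r+1}$ and $P_r$ with coefficients independent of $r$, so it satisfies the Chebyshev recursion.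
\end{proof}

As a check, let $H$ be a single vertex. Then $e-m=-1$, $\det X^\varepsilon_H=\alpha-2\varepsilon$, $\det Y^\varepsilon_H=1$, and the theorem gives $P_{r+1}$, the determinant for a path with $r$ edges. The negative exponent shows why the theorem is stated in $\mathbb Q(\alpha)$.

\section{The complete graph}\label{sec:clique}

Let $l\ge-1$, $m=l+3$, $H=K_m$ and $r=n-m=k+1\ge0$. Then $\Gamma_{l,n}$ is the graph $\Gamma$ of Theorem~\ref{thm:rooted}, and
\begin{equation}\label{eq:excess}
e-m=\tfrac{m(m-1)}2-m=\tfrac{l(l+3)}2 .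
\end{equation}
It remains to compute four determinants and to compare the result with $R^\pm_{l,n}$. The comparison rests on rewriting $R^\pm_{l,n}$ in the shape of Theorem~\ref{thm:rooted}.

\begin{lemma}\label{lem:twoterm}
For $l\ge-1$, $n\ge l+3$ and $r=n-l-3$,
\begin{align}
R^+_{l,n}&=(\alpha+l-1)(\alpha+2l+2)(P_{r+1}-P_r)+(\alpha-2)(\alpha+2l+1)P_r,\label{eq:Rplus}\\
R^-_{l,n}&=(\alpha-l-1)(P_{r+1}+P_r)-(\alpha+1)P_r.\label{eq:Rminus}
\end{align}
\end{lemma}

\begin{proof}
Put $r=k+1$. The right side of \eqref{eq:Rminus} is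
\[
\alpha P_{k+2}-P_{k+1}-(l+1)(P_{k+2}+P_{k+1}),
\]
and $\alpha P_{k+2}-P_{k+1}=P_{k+3}$ by \eqref{eq:rec}. This is $R^-_{l,n}$.

In \eqref{eq:Rplus} we have
\begin{align*}
(\alpha+l-1)(\alpha+2l+2)&=\alpha^2+(3l+1)\alpha+2l^2-2,\\
(\alpha-2)(\alpha+2l+1)&=\alpha^2+(2l-1)\alpha-4l-2,
\end{align*}
so the right side equals
\[
\bigl(\alpha^2+(3l+1)\alpha+2l^2-2\bigr)P_{k+2}-\bigl((l+2)\alpha+2l^2+4l\bigr)P_{k+1}.
\]
Remove the powers of $\alpha$ with \eqref{eq:rec}, which applies at the indices $k+1,k+2,k+3\ge0$ and gives $\alpha^2P_{k+2}=P_{k+4}+2P_{k+2}+P_k$. The expression becomes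
\begin{multline*}
(P_{k+4}+2P_{k+2}+P_k)+(3l+1)(P_{k+3}+P_{k+1})+(2l^2-2)P_{k+2}\\-(l+2)(P_{k+2}+P_k)-(2l^2+4l)P_{k+1}.
\end{multline*}
The coefficients of $P_{k+4}$ and $P_{k+3}$ are $1$ and $3l+1$. That of $P_{k+2}$ is $2+(2l^2-2)-(l+2)=2l^2-l-2$. That of $P_{k+1}$ is $(3l+1)-(2l^2+4l)=-(l+1)(2l-1)$, and that of $P_k$ is $1-(l+2)=-(l+1)$. This is $R^+_{l,n}$.
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:boundary}]
We prove both formulae for all $l\ge-1$ and $n\ge l+3$ in $\mathbb Q(\alpha)$. Let $\mathbf 1$ be a column of ones. For $H=K_m$ we have $D_H=(m-1)I$ and $A_H=\mathbf 1\mathbf 1^T-I$, so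
\[
X^+_H=(\alpha+l-1)I+\mathbf 1\mathbf 1^T,\qquad X^-_H=(\alpha-l-1)I+\mathbf 1\mathbf 1^T,
\]
and $Y^\pm_H$ are given by the same expressions in size $m-1$. The $s\times s$ matrix $\mathbf 1\mathbf 1^T$ has the eigenvalue $s$ once and $0$ with multiplicity $s-1$, so $\det(tI+\mathbf 1\mathbf 1^T)=t^{s-1}(t+s)$. With $s=l+3$ and $s=l+2$,
\begin{align*}
\det X^+_H&=(\alpha+l-1)^{l+2}(\alpha+2l+2),&\det Y^+_H&=(\alpha+l-1)^{l+1}(\alpha+2l+1),\\
\det X^-_H&=(\alpha-l-1)^{l+2}(\alpha+2),&\det Y^-_H&=(\alpha-l-1)^{l+1}(\alpha+1).
\end{align*}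
Insert these into \eqref{eq:cut} and take out the common factors. By Lemma~\ref{lem:twoterm}, for $\Gamma=\Gamma_{l,n}$,
\begin{equation}\label{eq:detX}
\det X^+_\Gamma=(\alpha+l-1)^{l+1}R^+_{l,n},\qquad
\det X^-_\Gamma=(\alpha-l-1)^{l+1}(\alpha+2)\,R^-_{l,n}.
\end{equation}
By Proposition~\ref{prop:vertex} and \eqref{eq:excess}, $\det G^\pm_{l,n}=(\alpha\mp2)^{l(l+3)/2}\det X^\pm_\Gamma$. This is the formula for $G^+_{l,n}$, and it is the formula for $G^-_{l,n}$ because $\frac{l(l+3)}2+1=\frac{(l+1)(l+2)}2$.
\end{proof}

The proof used neither $n\ge l+4$ nor $l\ge0$. The hypothesis $l\ge0$ only makes $C^+_l$ a polynomial. For $l=-1$ one has $C^+_{-1}=(\alpha-2)^{-1}$ and $R^+_{-1,n}=P_{n+1}-2P_n+P_{n-1}=(\alpha-2)P_n$, with product $P_n$.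

\begin{remark}\label{rem:kernel}
The exponents of $\alpha\mp2$ have a direct meaning. By Lemma~\ref{lem:factor}, at $\alpha=2\varepsilon$ the corank of $G^\varepsilon_\Gamma$ is $\dim\ker B_\varepsilon=E-n+\dim\ker B_\varepsilon^T$. A vector $f$ lies in $\ker B_\varepsilon^T$ when $f_i=-\varepsilon f_j$ for every edge $\{i,j\}$. Let $\Gamma$ be connected. For $\varepsilon=-1$ the solutions are the constant vectors; this accounts for the extra factor $\alpha+2$ in \eqref{eq:detX} and for the corank $E-n+1$. For $\varepsilon=+1$ the solutions alternate in sign along edges. A triangle forces $f=0$, which is the case of $\Gamma_{l,n}$ with $l\ge0$, and the corank is $E-n$. The path $\Gamma_{-1,n}$ admits an alternating vector, so its corank is $E-n+1=0$, and the missing factor $\alpha-2$ sits inside $R^+_{-1,n}$.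
\end{remark}

\section{Roots and coranks}\label{sec:corank}

A determinant formula gives the multiplicity of each root, while Theorem~\ref{thm:corank} asks for coranks. Real symmetry identifies the two. What remains is to show that $R^\pm_{l,n}$ has no multiple root and to decide when it shares a root with $C^\pm_l$. The first point is not visible in Lemma~\ref{lem:twoterm}; we realize $R^\pm_{l,n}$ through the characteristic polynomial of a tridiagonal matrix. The second point reduces to the integer roots of $P_r$.

\begin{lemma}\label{lem:jacobi}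
Let $W$ be a real symmetric tridiagonal $s\times s$ matrix whose entries $W_{i,i+1}$ are all nonzero. Then the roots of $\det(\alpha I+W)$ are real and simple.
\end{lemma}

\begin{proof}
The matrix $W$ is diagonalizable with real eigenvalues, so it suffices to show that every eigenspace is one-dimensional. Deleting the first row and the last column of $W-\mu I$ leaves a triangular matrix with diagonal entries $W_{i+1,i}\ne0$. So $W-\mu I$ has rank at least $s-1$.
\end{proof}

\begin{lemma}\label{lem:values}
For $r\ge0$ one has $P_r(2)=r$ and $P_r(-2)=(-1)^{r-1}r$. For $r\ge1$ an integer $t$ is a root of $P_r$ if and only if $t=0$ and $2\mid r$, or $t=\pm1$ and $3\mid r$.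
\end{lemma}

\begin{proof}
Induction with \eqref{eq:rec} gives $P_r(-\alpha)=(-1)^{r-1}P_r(\alpha)$, so we may take $t\ge0$. For $t\ge2$ write \eqref{eq:rec} as $P_{j+1}-P_j=(P_j-P_{j-1})+(t-2)P_j$. Starting from $P_0=0$, $P_1=1$, induction gives $P_{j+1}(t)-P_j(t)\ge1$, with equality for $t=2$. So $P_r(t)\ge r$ and $P_r(2)=r$. For $t=0$ the recursion reads $P_{j+2}=-P_j$, and the sequence starts with $0,1$. For $t=1$ it gives $P_{j+3}=P_{j+2}-P_{j+1}=-P_j$, and the sequence starts with $0,1,1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:corank}]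
Let $m=l+3$, $r=n-m=k+1\ge1$ and $\Gamma=\Gamma_{l,n}$.

(a) We split off the part of $X^\pm_\Gamma$ that comes from the symmetry of the vertices $1,\dots,m-1$. Let $e_1,\dots,e_n$ be the standard basis of $\mathbb R^n$, let $V$ be the space of vectors supported on $\{1,\dots,m-1\}$ with coordinate sum $0$, and let $u=(e_1+\dots+e_{m-1})/\sqrt{m-1}$. Then $\dim V=l+1$, and $u,e_m,\dots,e_n$ is an orthonormal basis of $V^\perp$. Put $t^+=\alpha+l-1$ and $t^-=\alpha-l-1$. On the indices $1,\dots,m-1$ the matrix $X^\pm_\Gamma$ is $t^\pm I+\mathbf 1\mathbf 1^T$; each of these vertices is adjacent to $m$ and to no vertex beyond $m$. Hence $X^\pm_\Gamma v=t^\pm v$ for $v\in V$, and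
\begin{align*}
X^\pm_\Gamma u&=(t^\pm+l+2)\,u+\sqrt{l+2}\;e_m,\\
X^\pm_\Gamma e_m&=\sqrt{l+2}\;u+\bigl(\alpha\pm(l+1)\bigr)e_m+e_{m+1},
\end{align*}
since vertex $m$ has degree $m$. On $e_{m+1},\dots,e_n$ the matrix acts as the tail. So on $V^\perp$ it is $\alpha I+W^\pm$, where $W^\pm$ is the real symmetric tridiagonal matrix of size $k+3$ with off-diagonal entries $\sqrt{l+2},1,\dots,1$ and diagonal $2l+1,\ l+1,\ 0,\dots,0,\ -1$ for $W^+$ and $1,\ -l-1,\ 0,\dots,0,\ 1$ for $W^-$. Therefore $\det X^\pm_\Gamma=(t^\pm)^{l+1}\det(\alpha I+W^\pm)$, and comparison with \eqref{eq:detX} gives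
\[
\det(\alpha I+W^+)=R^+_{l,n},\qquad \det(\alpha I+W^-)=(\alpha+2)R^-_{l,n}.
\]
Lemma~\ref{lem:jacobi} applies because $l+2>0$, and (a) follows.

(b) We have $G^\pm_{l,n}=\alpha I+Z$ with $Z$ a real symmetric matrix, since Definition~\ref{def:G} is symmetric in $a$ and $b$. The kernel of $\alpha_0I+Z$ is the eigenspace of $Z$ for $-\alpha_0$. As $Z$ is diagonalizable, its dimension is the multiplicity of $\alpha_0$ as a root of $\det(\alpha I+Z)=C^\pm_lR^\pm_{l,n}$. Multiplicities add over the factors. Each linear factor of $C^\pm_l$ contributes its exponent, and $R^\pm_{l,n}$ contributes $0$ or $1$ by (a).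

(c) At $\alpha=2$ the second term of \eqref{eq:Rplus} vanishes and $P_{r+1}-P_r=1$ by Lemma~\ref{lem:values}, so $R^+_{l,n}(2)=(l+1)(2l+4)$, which is nonzero for $l\ge0$. At $\alpha=-2$ we have $P_{r+1}+P_r=(-1)^r$, and \eqref{eq:Rminus} gives
\[
R^-_{l,n}(-2)=-(l+3)(-1)^r+(-1)^{r-1}r=(-1)^{r-1}(l+3+r)=(-1)^kn .
\]

(d) At $\alpha=1-l$ the first term of \eqref{eq:Rplus} vanishes, so
\[
R^+_{l,n}(1-l)=-(l+1)(l+2)\,P_r(1-l).
\]
For $l\ge0$ this is zero exactly when $P_r(1-l)=0$. By Lemma~\ref{lem:values}, which applies because $r\ge1$, we need $1-l\in\{1,0,-1\}$, that is $l\in\{0,1,2\}$. With $r=n-l-3$ the conditions are $3\mid n-3$, $2\mid n-4$ and $3\mid n-5$, respectively.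

(e) At $\alpha=l+1$ the first term of \eqref{eq:Rminus} vanishes, so
\[
R^-_{l,n}(l+1)=-(l+2)\,P_r(l+1).
\]
For $l\ge-1$ we need $l+1\in\{0,1\}$, that is $l\in\{-1,0\}$, and the conditions are $2\mid n-2$ and $3\mid n-3$, respectively.
\end{proof}

Parts (d) and (e) need $n\ge l+4$. For $n=l+3$ we have $P_r=P_0=0$, and Lemma~\ref{lem:twoterm} gives $R^+_{l,l+3}=(\alpha+l-1)(\alpha+2l+2)$ and $R^-_{l,l+3}=\alpha-l-1$, so $1-l$ and $l+1$ are roots for every $l$; without the tail, vertex $m$ joins the symmetry of the other $l+2$ vertices and the multiplicity rises from $l+1$ to $l+2$.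

\begin{thebibliography}{9}

\bibitem{MM}
Benjamin Morris and Paul P. Martin,
\emph{On semisimplicity criteria and non-semisimple representation theory for the Kadar-Yu algebras},
arXiv:2512.24535 (2025).

\end{thebibliography}
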